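# Sums of two squares among the $y$-coordinates of the multiples of a point

## 1. The curve $y^2+8xy+10y=x^3$ and the square class of $x+1$

We start with one curve, one point, and one function:
$$E:\ y^2+8xy+10y=x^3,\qquad P=(-2,2),\qquad \xi=x+1. \tag{1}$$
The first half of the lecture rests on a single fact: for odd $n$ the number $\xi(nP)$ is *minus* a rational square, while for even $n\ne0$ it is a rational square. We prove this now and say afterwards what it is for.

The discriminant of $y^2+a_1xy+a_3y=x^3$ is $a_3^3(a_1^3-27a_3)$, here $1000\cdot 242=2^4\cdot5^3\cdot11^2\neq0$. Also $4-32+20=-8=(-2)^3$, so $P\in E(\mathbb Q)$. For fixed $x$ the equation is the quadratic $y^2+(8x+10)y-x^3=0$, whose two roots are $y(Q)$ and $y(-Q)$. Hence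
$$y(Q)\,y(-Q)=-x(Q)^3,\qquad y(Q)+y(-Q)=-(8x(Q)+10). \tag{2}$$

**Moving a 2-torsion point to the origin.** Put $v=y+4x+5$. Then $v^2=x^3+(4x+5)^2$. Substituting $x=\xi-1$ gives $(\xi-1)^3+(4\xi+1)^2$, that is,
$$v^2=\xi^3+13\xi^2+11\xi=\xi(\xi^2+13\xi+11). \tag{3}$$
The change of variables is affine, so it preserves lines and the point $O$ at infinity, hence the group law. The point $P$ becomes $(\xi,v)=(-1,-1)$.

**Lemma 1.** Let $C: v^2=\xi(\xi^2+\alpha\xi+\beta)$ be an elliptic curve with $\alpha,\beta\in\mathbb Q$. If $Q_1+Q_2+Q_3=O$ in $C(\mathbb Q)$ and no $Q_i$ is $O$ or $(0,0)$, then $\xi(Q_1)\xi(Q_2)\xi(Q_3)$ is a nonzero rational square.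

*Proof.* The three points, counted with multiplicity, are the intersection of $C$ with a rational line. It does not pass through $O$, so it is $v=\lambda\xi+\nu$ with $\lambda,\nu\in\mathbb Q$. Substituting, the $\xi(Q_i)$ are the roots of
$$\xi^3+(\alpha-\lambda^2)\xi^2+(\beta-2\lambda\nu)\xi-\nu^2,$$
so their product is $\nu^2$. It is nonzero, because $(0,0)$ is the only affine point with $\xi=0$. $\square$

**Lemma 2.** Let $Q\in C(\mathbb Q)$ have infinite order. Then $\xi(nQ)\in\xi(Q)\,\mathbb Q^{*2}$ for odd $n$, and $\xi(nQ)\in\mathbb Q^{*2}$ for even $n\neq0$.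

*Proof.* No $nQ$ with $n\ne 0$ is torsion, so none is $O$ or $(0,0)$. Lemma 1 for $(Q,Q,-2Q)$ shows that $\xi(Q)^2\xi(2Q)$ is a square, hence so is $\xi(2Q)$. For $n\ge1$, Lemma 1 for $(nQ,\,2Q,\,-(n+2)Q)$ shows that $\xi((n+2)Q)$ and $\xi(nQ)$ have the same square class. Induction gives all $n\ge1$, and $\xi(-nQ)=\xi(nQ)$ gives the negative ones. $\square$

This is the part we need of the descent homomorphism $C(\mathbb Q)\to\mathbb Q^*/\mathbb Q^{*2}$, $Q\mapsto \xi(Q)$ (Silverman–Tate, *Rational Points on Elliptic Curves*, Ch. III).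

**$P$ has infinite order.** On $v^2=\xi(\xi^2+\alpha\xi+\beta)$ the duplication formula is $\xi(2Q)=(\xi^2-\beta)^2/(4v^2)$. On (3) it gives $\xi(2P)=(1-11)^2/4=25$ and $v(2P)^2=25(625+325+11)=25\cdot961=155^2$. Then $\xi(4P)=(625-11)^2/(4\cdot155^2)=(307/155)^2$. Since $155=5\cdot31$ and neither $5$ nor $31$ divides $307$, this is not an integer. By the Nagell–Lutz theorem, a torsion point other than $O$ on the integral curve (3) has integer coordinates. So $4P$ is not torsion, and $P$ has infinite order.

Since $\xi(P)=-1$, Lemma 2 gives what was announced: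
$$n\ \text{odd}\ \Longrightarrow\ x(nP)+1=-u^2\quad\text{for some }u\in\mathbb Q^*. \tag{4}$$

**The first multiples by hand.** The tangent to (3) at $P$ has slope $(3-26+11)/(-2)=6$, which gives $2P=(25,-155)$ in the coordinates $(\xi,v)$. The chord through $P$ and $2P$ has slope $-77/13$, and the tangent at $2P$ has slope $-1268/155$. Using $y=v-4\xi-1$ we get the following table.

| $n$ | $x(nP)+1$ | $y(nP)$ | $y(-nP)$ |
|---|---|---|---|
| $1$ | $-1$ | $2$ | $4$ |
| $2$ | $5^2$ | $-256$ | $54$ |
| $3$ | $-(18/13)^2$ | $(17/13)^3$ | $(29/13)^3$ |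
| $4$ | $(307/155)^2$ | $-2\,(399/155)^3$ | $2^{11}\cdot 11^3/155^3$ |

Each row can be checked against (2). For $n=3$ we have $x=-493/169$ with $493=17\cdot29$, and $17^3+29^3=29302=13\cdot2254$, where $2254/169=-(8x+10)$.

In the odd rows every $y$ is a positive number built from $2$ and the primes $13,17,29$, all of them $1$ modulo $4$. In the even rows we see negative numbers and odd powers of $3,7,11,19,31$.

## 2. Counting the $n$ for which $y(nP)$ is a sum of two squares

A rational number is called a *sum of two squares* if it is a sum of two squares of rational numbers. Recall that a positive rational number $t$ is one if and only if $v_p(t)$ is even for every prime $p\equiv3\pmod4$. For instance $(17/13)^3$ is one, whereas $54=2\cdot3^3$ and $-256$ are not.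

Now let $E$ be any elliptic curve over $\mathbb Q$ given by an integral Weierstrass equation
$$y^2+a_1xy+a_3y=x^3+a_2x^2+a_4x+a_6,$$
and let $P\in E(\mathbb Q)$ have infinite order. We call
$$\#\{n\in\mathbb Z:\ |n|\le B,\ y(nP)\text{ is a sum of two squares}\}$$
*the count*. Including or excluding $n=0$ does not affect the asymptotics. The problem, from Subham Bhakta, Daniel Loughran, Simon L. Rydin Myerson, and Masahiro Nakahara, "The elliptic sieve and Brauer groups", arXiv:2109.03746 (2021), asks whether the count is always $o(B)$. The following is stated there.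

**Known result.** If in addition $P\in E(\mathbb R)^0$, the connected component of the identity of $E(\mathbb R)$, then there is $\omega=\omega(E,P)>0$ such that the count is $\ll_{E,P}B/(\log B)^{\omega}$.

The answer to the question is no, and the pair (1) is a counterexample.

**Theorem A.** For $E,P$ as in (1), $P$ has infinite order and $y(nP)$ is a sum of two rational squares for every odd $n\in\mathbb Z$. Hence the count is $\ge B-1$ for every $B\ge1$, so it is not $o(B)$.

**Theorem B.** (1) For every $E$ and $P$ the count is $\le(1+o(1))B$, i.e. the proportion is at most $\tfrac12$. In Theorem A the count is $(1+o(1))B$, so the constant is sharp. (2) There are counterexamples, with all odd $n$ counted, for infinitely many $j$-invariants.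

**Theorem C.** Suppose every zero of the function $y$ on $E(\overline{\mathbb Q})$ is a torsion point, and $y$ takes both positive and negative values on each connected component of $E(\mathbb R)$ containing a multiple of $P$ (automatic for $E(\mathbb R)^0$). Then the count is $o(B)$. In particular this holds for every $P$ of infinite order if $a_1=a_3=0$, i.e. $y^2=x^3+a_2x^2+a_4x+a_6$. In that case the count is even $\ll B/(\log B)^{\omega}$ for some $\omega=\omega(E,P)>0$.

The known result is used only in the upper bound of B(1) for general $E,P$ and in the last sentence of Theorem C. The theorems do not classify all pairs $(E,P)$ for which the count fails to be $o(B)$.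

## 3. The pole and the zero of $y$ lie where $x+1$ is a local square

Here is why (4) is useful. By $y(y+8x+10)=x^3$, the function $y$ has its only pole at $O$ and its only zero at $T=(0,0)$. So a prime can enter $y(Q)$ only if $Q$ is $p$-adically close to $O$ or to $T$. Near $O$ the function $\xi$ has a double pole and is a square in $\mathbb Q_p$. At $T$ it equals $1$, so near $T$ it is again a square. But for odd $n$ we have $\xi(nP)=-u^2$, which is *not* a square in $\mathbb Q_p$ when $p\equiv3\pmod4$. Hence such primes cannot enter $y(nP)$ at all. The real place works the same way: $\xi<0$ keeps $nP$ on the part of the curve where $y>0$.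

**Proof of Theorem A.** Let $n$ be odd and $Q=nP$. Write $x=x(Q)$, $y=y(Q)$, $\xi=\xi(Q)=-u^2$ as in (4). Since $Q$ is not torsion, $x$ and $y$ are nonzero: $x=0$ would give $y\in\{0,-10\}$, so $Q=\pm T$, and $y=0$ gives $Q=T$. Here $T$ is torsion, because $y$ has no zero other than $T$ and a triple pole at $O$, so $\operatorname{div}y=3(T)-3(O)$ and $3T=O$.

**Step 1: primes $p\equiv3\pmod4$.** The purpose is to show $v_p(y)=0$. Suppose $v_p(y)\neq0$.

If $x\notin\mathbb Z_p$, then $v_p(\xi)=v_p(x)<0$, and (3) reads $(v/\xi)^2=\xi\,(1+13\xi^{-1}+11\xi^{-2})$. The bracket lies in $1+p\mathbb Z_p$, hence is a nonzero square in $\mathbb Q_p$ by Hensel's lemma ($p$ is odd). So $\xi$ is a square in $\mathbb Q_p$.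

If $x\in\mathbb Z_p$, then $y$ is a root of the monic polynomial $Y^2+(8x+10)Y-x^3$ over $\mathbb Z_p$, so $y\in\mathbb Z_p$, and by assumption $v_p(y)>0$. Then $p$ divides $y(y+8x+10)=x^3$, so $p\mid x$ and $\xi=x+1\in1+p\mathbb Z_p$ is a square in $\mathbb Q_p$.

In both cases $-u^2$ is a square in $\mathbb Q_p^*$, so $-1$ is a square in $\mathbb Q_p$. This is impossible for $p\equiv3\pmod 4$. Hence $v_p(y)=0$.

**Step 2: the sign.** The purpose is to show $y>0$. We use only that $Q$ is a real point with $x<-1$, which holds since $x=-1-u^2$. By (2), $y(Q)y(-Q)=-x^3>0$, so $y(Q)$ and $y(-Q)$ have the same sign, and their sum is $-(8x+10)$. Suppose $8x+10\ge0$. Then $0\le8x+10=2+8(x+1)<2$, so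
$$(2y+8x+10)^2=4x^3+(8x+10)^2<-4+4=0,$$
a contradiction. So $8x+10<0$, the sum is positive, and $y>0$.

**Step 3: conclusion.** For every odd $n$, $y(nP)$ is positive and has valuation $0$ at every $p\equiv3\pmod4$, so it is a sum of two squares. There are $2\lfloor (B+1)/2\rfloor\ge B-1$ odd $n$ with $|n|\le B$. $\blacksquare$

Step 2 shows more. The quadratic $\xi^2+13\xi+11$ has roots $(-13\pm5\sqrt5)/2$, approximately $-12.09$ and $-0.91$. So $E(\mathbb R)$ has two components, and the non-identity component (the "egg") is where $\xi$ lies between these two roots. There $x<-1$, so $y>0$ on the whole egg. The point $P$ lies on the egg.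

## 4. Forcing a bad prime by reciprocity, and the sign that stops it

We now look at the question from the other side. How would one try to *prove* that the count is $o(B)$, and where exactly does the curve (1) defeat the attempt?

**Hilbert symbols.** For a place $v$ of $\mathbb Q$ and $t\in\mathbb Q_v^*$, put $(t,-1)_v=1$ if $t$ is a sum of two squares in $\mathbb Q_v$ and $-1$ otherwise. We recall that it is multiplicative in $t$. Also $(t,-1)_\infty=\operatorname{sign}t$, and $(t,-1)_p=\left(\tfrac{-1}{p}\right)^{v_p(t)}$ for odd $p$. The symbol is locally constant in $t$, since $\mathbb Q_p^{*2}$ is open in $\mathbb Q_p^*$. Finally $\prod_v(t,-1)_v=1$ for $t\in\mathbb Q^*$. *Example.* For $t=54$: the symbol is $+1$ at $\infty$, $(-1)^3=-1$ at $3$, and $+1$ at the other odd primes. At $2$ it is $(2,-1)_2(27,-1)_2=1\cdot(-1)=-1$. The product is $1$.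

**The approach.** Call $p$ *bad* for $Q$ if $p\equiv3\pmod4$ and $v_p(y(Q))$ is odd. If $Q$ has a bad prime, $y(Q)$ is not a sum of two squares. The plan has three parts.

1. For many primes $q$, force a bad prime $p_q$ for $qP$. Fix a finite set $S$ of primes containing $2$. For $q\equiv1$ modulo a suitable $M$, the point $qP$ is close to $P$ in $E(\mathbb Q_p)$ for all $p\in S$. Then $\prod_{p\in S}(y(qP),-1)_p$ equals a constant $\varepsilon=\prod_{p\in S}(y(P),-1)_p$. If $\operatorname{sign}y(qP)=-\varepsilon$, the product formula forces a symbol $-1$ at some $p_q\notin S$, which is a bad prime.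
2. Show that $p_q$ stays bad for most multiples $mqP$.
3. Sieve: a counted $n$ has essentially no prime factor among the $q$ of part 1.

Part 1 needs real points with the sign $-\varepsilon$. For the pair (1) we have $y(P)=2=1+1$, so every symbol $(y(P),-1)_p$ is $1$ and $\varepsilon=1$. Part 1 therefore asks for odd multiples of $P$ with $y<0$. They all lie on the egg, where $y>0$. *No prime is forced, and the argument stops before it begins.* Theorem A says that nothing can repair it.

For $2P$ on the same curve things are different: $y(2P)=-256$ and $(-256,-1)_2=(-1,-1)_2=-1$, while all symbols at odd primes are $1$, so $\varepsilon=-1$. Part 1 then asks for points with $y>0$, and these exist near $O$, on the identity component. So the right hypothesis is that $y$ takes both signs.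

**Persistence.** Part 2 needs its own hypothesis, and the table shows it. We have $y(-2P)=54$, with $v_3=3$. Multiplying $-2P$ by $s=-2\equiv1\pmod3$ gives $4P$, and $y(4P)=-2(399/155)^3$ with $399=3\cdot7\cdot19$ again has $v_3=3$. The reason is that $-2P\equiv T\pmod3$ with $3T=O$, so $s(-2P)\equiv sT=T$. This is where we need the zeros of $y$ to be torsion.

## 5. One residue class: torsion zeros, a sign change, and a sieve

**Formal group facts.** Put $z=-x/y$. Near $O$ one has $-1/y=w(z)$ with $w(z)=z^3(1+\cdots)\in\mathbb Z[[z]]$, so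
$$x=z/w(z)\in z^{-2}\,\mathbb Z[[z]],\qquad y=-1/w(z)\in z^{-3}\,\mathbb Z[[z]]. \tag{5}$$
Let $K_{\mathfrak p}/\mathbb Q_p$ be a finite extension with ring of integers $\mathcal O_{\mathfrak p}$ and maximal ideal $\mathfrak m$, and let $E_1(K_{\mathfrak p})=\{O\}\cup\{R:x(R)\notin\mathcal O_{\mathfrak p}\}$ be the kernel of reduction. Then $R\mapsto z(R)$ is a bijection $E_1(K_{\mathfrak p})\to\mathfrak m$ with inverse given by (5), and it turns addition into a formal group law over $\mathbb Z$. Multiplication by $s$ is $[s](z)=sz+\cdots$ with integer coefficients. So if $p\nmid s$, then $v(z(sR))=v(z(R))$. The sets $E_k(\mathbb Q_p)=\{R\in E_1(\mathbb Q_p):v_p(z(R))\ge k\}$ are open subgroups shrinking to $O$, of finite index because $E(\mathbb Q_p)$ is compact. *Example.* On (1), $x(3P)=-17\cdot29/13^2$ and $y(3P)=17^3/13^3$. So $3P\in E_1(\mathbb Q_{13})$, and $z(3P)=13\cdot29/17^2$ has valuation $1$.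

**Proposition 3.** Let all zeros of $y$ in $E(\overline{\mathbb Q})$ be torsion, killed by $N\ge1$. Let $P\in E(\mathbb Q)$ have infinite order, and suppose $y$ takes both signs on the component $\mathcal C$ of $E(\mathbb R)$ containing $P$. Then there is $\delta'>0$ with
$$\#\{0<|n|\le B:\ n\equiv1\ (N),\ y(nP)\text{ a sum of two squares}\}\ll B\left(\frac{\log\log B}{\log B}\right)^{\delta'}.$$

Note that $y(nP)\ne0$ for $n\ne0$, since $nP$ is not torsion. Let $\mathcal T=\{O\}\cup\{\text{zeros of }y\}$, $K=\mathbb Q(\mathcal T)$, and $\operatorname{div}y=\sum_{T\in\mathcal T}e_T(T)$, so $e_O=-3$.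

**Step 0: the valuation of $y$ near a zero or pole.** The purpose is to show that, for all but finitely many primes $\mathfrak p$ of $K$,
$$v_{\mathfrak p}(y(T+R))=e_T\,v_{\mathfrak p}(z(R))\qquad\text{for all }T\in\mathcal T,\ O\ne R\in E_1(K_{\mathfrak p}), \tag{6}$$
and in particular $T+R$ is neither a zero nor a pole of $y$.

Fix $T$. The function $R\mapsto y(T+R)$ lies in $K(E)$, so it equals $F/G$ with $F,G\in\mathcal O_K[x,y]$ nonzero on $E$. Substituting (5), $F$ and $G$ become nonzero Laurent series in $z$ with coefficients in $\mathcal O_K$, say $F=z^f(c_F+\cdots)$, $G=z^g(c_G+\cdots)$ with $c_F,c_G\neq0$. Since $f-g$ is the order of $y(T+R)$ at $R=O$, we have $f-g=e_T$. Exclude the finitely many $\mathfrak p$ dividing $c_Fc_G$. For $R\ne O$ in $E_1(K_{\mathfrak p})$, the series converge at $z(R)\in\mathfrak m\setminus\{0\}$ and show that $F(R)$ and $G(R)$ are $z(R)^f$ and $z(R)^g$ times units. From $F=G\cdot y(T+\cdot)$ with $F(R)$ finite and $G(R)\neq0$, the function $y(T+\cdot)$ has no pole at $R$, and its value there is $F(R)/G(R)$, of valuation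 $e_Tv_{\mathfrak p}(z(R))$. There are finitely many $T$, so (6) follows.

*Example.* On (1) with $T=(0,0)$ and $R=(x,y)$, the chord has slope $\lambda=y/x$. Hence $x(T+R)=\lambda^2+8\lambda-x=-10y/x^2$ and $y(T+R)=-(\lambda+8)x(T+R)-10=10(y^2+8xy-x^3)/x^3=-100\,y/x^3$. So $F=-100y$, $G=x^3$, $F/G=z^3(100+\cdots)$, $e_T=3$, and only $2$ and $5$ are excluded. As a check, $T+P=(-5,25)$ satisfies $625-1000+250=-125$.

**The set $S$.** Let $S$ be a finite set of primes containing $2$, the primes dividing $\Delta$, the primes below the $\mathfrak p$ excluded in Step 0, and the primes modulo which $NP$ reduces to $O$. The last are finite in number because $NP\neq O$.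

**Step 1: persistence of valuations.** The purpose is to show that a prime outside $S$ entering $y(Q)$ enters $y(sQ)$ with the same exponent, if $s\equiv1\pmod N$ and $p\nmid s$. Let $p\notin S$, $\mathfrak p\mid p$, and $Q\in E(\mathbb Q)$ with $Q\neq O$, $y(Q)\ne0$, $v_p(y(Q))\ne0$. We claim
$$Q=T+R\quad\text{with }T\in\mathcal T,\ O\neq R\in E_1(K_{\mathfrak p}). \tag{7}$$

If $v_p(y(Q))<0$, then $x(Q)\notin\mathbb Z_p$, because if $x(Q)\in\mathbb Z_p$ the Weierstrass equation would be a monic equation for $y(Q)$ over $\mathbb Z_p$. So $Q\in E_1$, and we take $T=O$, $R=Q$.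

If $v_p(y(Q))>0$, the Weierstrass equation is a monic cubic equation for $x(Q)$ over $\mathbb Z_p$, so $x(Q)\in\mathbb Z_p$. Modulo $p$ it says that $x(Q)$ is a root of $x^3+a_2x^2+a_4x+a_6$. The roots of this cubic in $\overline{\mathbb Q}$ are algebraic integers, namely the $x(T)$ for the zeros $T=(x(T),0)$ of $y$. So $x(Q)\equiv x(T)\pmod{\mathfrak p}$ for some zero $T$, and $Q$, $T$ have the same reduction. As $p\nmid\Delta$, reduction is a homomorphism and $R=Q-T\in E_1(K_{\mathfrak p})$. Finally $R\ne O$, since $Q=T$ would be a zero of $y$. This proves (7).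

Now let $s\equiv1\pmod N$, $p\nmid s$. Then $sT=T$, so $sQ=T+sR$, and $v_{\mathfrak p}(z(sR))=v_{\mathfrak p}(z(R))$, which is finite, so $sR\neq O$. Applying (6) to $R$ and to $sR$ gives $v_{\mathfrak p}(y(sQ))=e_Tv_{\mathfrak p}(z(R))=v_{\mathfrak p}(y(Q))$. Both values of $y$ are rational, so
$$v_p(y(sQ))=v_p(y(Q)). \tag{8}$$

**Step 2: freezing the symbols at $S$.** The purpose is to find a modulus $M$ such that $n\equiv1\pmod M$ fixes the product of the symbols over $S$. Let $p\in S$. Since $y(P)\ne0$ and $P\ne O$, the function $y$ is continuous and nonzero near $P$ in $E(\mathbb Q_p)$, and $t\mapsto(t,-1)_p$ is locally constant. So there is an open finite-index subgroup $H_p\subset E(\mathbb Q_p)$ (some $E_k(\mathbb Q_p)$) such that $(y,-1)_p$ is defined and constant on $P+H_p$. Let $M$ be a common multiple of $2N$ and all indices $[E(\mathbb Q_p):H_p]$, $p\in S$. If $n\equiv1\pmod M$, then $(n-1)P\in H_p$ for each $p \in S$, so $nP\in P+H_p$ and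
$$n\equiv1\ (M)\ \Longrightarrow\ \prod_{p\in S}(y(nP),-1)_p=\varepsilon:=\prod_{p\in S}(y(P),-1)_p. \tag{9}$$

**Step 3: many primes $q$ with the wrong sign.** The purpose is to find a positive proportion of primes $q\equiv1\pmod M$ with $\operatorname{sign}y(qP)=-\varepsilon$. Recall $E(\mathbb R)\cong\mathbb R/\mathbb Z$ or $\mathbb R/\mathbb Z\times\mathbb Z/2$. Let $\theta$ be the first coordinate of $P$. It is irrational: if $d\theta\in\mathbb Z$ with $d\ge1$, then $2dP=O$. For odd $q$, $(q-1)P$ is an even multiple of $P$ and lies in $E(\mathbb R)^0$, so $qP\in\mathcal C$, with first coordinate $q\theta$. By hypothesis $\{Q\in\mathcal C:\operatorname{sign}y(Q)=-\varepsilon\}$ is nonempty, and it is open, so it contains an arc, corresponding to an interval $J\subset\mathbb R/\mathbb Z$ of length $|J|>0$.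

Write $e(t)=\exp(2\pi i t)$. By Vinogradov's theorem, $\sum_{q\le X}e(\alpha q)=o(\pi(X))$ (sum over primes) for irrational $\alpha$. For an integer $h\neq0$,
$$\sum_{\substack{q\le X\\ q\equiv1\,(M)}}e(hq\theta)=\frac1M\sum_{a=0}^{M-1}e(-a/M)\sum_{q\le X}e\bigl((h\theta+a/M)q\bigr)=o(\pi(X)),$$
since each $h\theta+a/M$ is irrational. The number of primes $q\le X$ with $q\equiv1\pmod M$ is $\sim\pi(X)/\varphi(M)$. By Weyl's criterion, $q\theta$ is equidistributed modulo $1$ over these primes. Hence
$$\mathcal Q=\{q\text{ prime}:\ q\equiv1\ (M),\ q\theta\in J\bmod1\}$$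
has relative density $\delta=|J|/\varphi(M)>0$ in the primes.

**Step 4: a bad prime $p_q$, and its size.** The purpose is to attach to each $q\in\mathcal Q$ a bad prime $p_q\ge q/4$ for $qP$. The symbol of $y(qP)$ at $\infty$ is $-\varepsilon$, and by (9) the product over $S$ is $\varepsilon$. So the product formula gives $\prod_{p\notin S}(y(qP),-1)_p=-1$. Hence some $p_q\notin S$ has symbol $-1$. As $p_q$ is odd, this means $p_q\equiv3\pmod4$ and $v_{p_q}(y(qP))$ is odd. By (7), $qP\equiv T$ modulo a prime above $p_q$ for some $T\in\mathcal T$. Multiplying by $N$ gives $q\cdot NP\equiv O$ modulo $p_q$, while $NP\not\equiv O$ because $p_q\notin S$. So the reduction of $NP$ has order exactly $q$ in $E(\mathbb F_{p_q})$, and by Hasse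
$$q\le\#E(\mathbb F_{p_q})\le(\sqrt{p_q}+1)^2\le4p_q. \tag{10}$$

**Step 5: the sieve.** The purpose is to show that a counted $n$ is nearly free of prime factors from $\mathcal Q$, and to bound such $n$. Let $n\equiv1\pmod N$, $n \neq 0$, be counted, and let $q\in\mathcal Q$ divide $n$. Then $m=n/q\equiv1\pmod N$, because $q\equiv1\pmod N$. If $p_q\nmid m$, then (8) with $Q=qP$, $s=m$ says that $v_{p_q}(y(nP))=v_{p_q}(y(qP))$ is odd. This contradicts that $y(nP)$ is a sum of two squares. So $p_q\mid m$, that is, $qp_q\mid n$.

Put $z_0=\log B$. Every counted $n$ in the class $1\pmod N$ with $0<|n|\le B$ is therefore either divisible by $qp_q$ for some $q\in\mathcal Q$ with $q>z_0$, or divisible by no $q\in\mathcal Q\cap(z_0,B]$. By (10), the first kind number at most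
$$\sum_{q\in\mathcal Q,\ q>z_0}\frac{2B}{qp_q}\le\sum_{q>z_0}\frac{8B}{q^2}\ll\frac B{z_0}=\frac B{\log B}.$$
By the upper bound sieve (Halberstam–Richert, *Sieve Methods*, Thm 2.2), whose constant does not depend on the set of sieving primes, the second kind number
$$\ll B\prod_{\substack{q\in\mathcal Q\\ z_0<q\le B}}\Bigl(1-\frac1q\Bigr)\le B\exp\Bigl(-\sum_{\substack{q\in\mathcal Q\\ z_0<q\le B}}\frac1q\Bigr).$$
Fix $0<\delta'<\delta$ and let $\pi_{\mathcal Q}(t)$ count the elements of $\mathcal Q$ up to $t$. For large $t$ we have $\pi_{\mathcal Q}(t)\ge\delta't/\log t$, so for large $B$ partial summation gives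
$$\sum_{\substack{q\in\mathcal Q\\ z_0<q\le B}}\frac1q=\frac{\pi_{\mathcal Q}(B)}{B}-\frac{\pi_{\mathcal Q}(z_0)}{z_0}+\int_{z_0}^B\frac{\pi_{\mathcal Q}(t)}{t^2}\,dt\ \ge\ \delta'(\log\log B-\log\log z_0)-O(1).$$
As $\log z_0=\log\log B$, the second kind number $\ll B(\log\log B/\log B)^{\delta'}$. Since $\delta'<1$, this dominates $B/\log B$. $\square$

## 6. All residue classes: proof of Theorem C

Proposition 3 treats $n\equiv1\pmod N$ only. The remaining idea is to apply it to $rP$ for many $r$.

**Step 1: the classes $n=rs$.** First, $y$ takes both signs on $E(\mathbb R)^0$, because it has a pole of odd order at $O$: near $O$, $y=-z^{-3}(1+\cdots)$ and $z$ takes both signs. Let $N\ge1$ kill all zeros of $y$. For each $r\ge1$, $rP$ has infinite order, and by hypothesis $y$ takes both signs on its component. So Proposition 3 applies to $rP$: the counted $n\ne0$ of the form $n=rs$ with $s\equiv1\pmod N$ number $o(B)$.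

**Step 2: finitely many $r$ cover almost all $n$.** Given $\eta>0$, we look for a finite set of $r$ such that the $n\neq0$ not of the form $rs$, $s\equiv1\pmod N$, have upper density $<\eta$ (relative to $2B$). Write $n=dn'$ with $d>0$ composed of primes dividing $N$ and $\gcd(n',N)=1$. The sum of $1/d$ over all such $d$ is $\prod_{p\mid N}(1-1/p)^{-1}<\infty$. So the $n$ with $d>D$ have upper density at most $\sum_{d\mid N^\infty,\,d>D}1/d$, which tends to $0$ as $D\to\infty$.

If a prime $\ell\equiv n'\pmod N$ divides $n'$, put $s=n'/\ell$. Then $\ell s=n'\equiv\ell\pmod N$ with $\ell$ prime to $N$, so $s\equiv1\pmod N$ and $n=(d\ell)s$. If there is no such $\ell\le L$, let $c$ be the class of $n'$ modulo $N$: then $n$ is divisible by no prime $\ell\le L$ with $\ell\equiv c\pmod N$. Such $n$ have upper density at most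
$$\sum_{c\in(\mathbb Z/N)^*}\ \prod_{\substack{\ell\le L\\ \ell\equiv c\,(N)}}\Bigl(1-\frac1\ell\Bigr),$$
and this tends to $0$ as $L\to\infty$, because by Dirichlet $\sum_{\ell\equiv c\,(N)}1/\ell$ diverges for each $c$. So for suitable $D$ and $L$ the finite set $\{d\ell:\ d\le D,\ \ell\le L\}$ works.

**Step 3: conclusion.** By Steps 1 and 2 the count is at most $o(B)+(\eta+o(1))2B$ for every $\eta>0$, so it is $o(B)$.

**Step 4: the case $a_1=a_3=0$.** We check the hypotheses and get the quantitative bound. The zeros of $y$ are now the points of order $2$, so $N=2$ works. Each component of $E(\mathbb R)$ is stable under $Q\mapsto-Q$, since the component group has order at most $2$. On each, $y$ has finitely many zeros and poles, so $y(Q)$ is finite and nonzero for some $Q$ in it, and $y(-Q)=-y(Q)$. So both signs occur on every component, and the hypotheses hold for every $P$ of infinite order. Odd $n$ contribute $\ll B(\log\log B/\log B)^{\delta'}$ by Proposition 3 with $N=2$. Since $[E(\mathbb R):E(\mathbb R)^0]\le2$, we have $2P\in E(\mathbb R)^0$,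 and the known result for $2P$ shows that even $n$ contribute $\ll B/(\log B)^{\omega'}$ for some $\omega'>0$. Any positive $\omega<\min(\delta',\omega')$ works. $\blacksquare$

The sign condition in Theorem C cannot be dropped: for the pair (1) the only zero of $y$ is the torsion point $(0,0)$, only the sign condition fails (on the egg), and by Theorem A the count is not $o(B)$.

## 7. At most half, and exactly half: proof of Theorem B(1)

**Upper bound.** For any $E,P$ we have $2P\in E(\mathbb R)^0$. The known result for $2P$ shows that even $n$ contribute $o(B)$. There are $2\lfloor(B+1)/2\rfloor\le B+1$ odd $n$ with $|n|\le B$. Hence the count is $\le(1+o(1))B$, out of about $2B$ values of $n$.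

**Sharpness.** For the pair (1), odd $n$ contribute at least $B-1$ and at most $B+1$ by Theorem A. For even $n$, Theorem C applies to $2P$: the only zero of $y$ is $(0,0)$, with $3\,(0,0)=O$, and all multiples of $2P$ lie in $E(\mathbb R)^0$, where $y$ takes both signs. So even $n$ contribute $o(B)$, and the count is $(1+o(1))B$. $\blacksquare$

## 8. The family $y^2+axy+(a+2)y=x^3$: proof of Theorem B(2)

Let us see where $8$ and $10$ come from. The proof of Theorem A used three things. The equation has the form $y(y+a_1x+a_3)=x^3$. The function $x+1$ vanishes at a 2-torsion point. There is a point with $x+1=-1$. On $y^2+a_1xy+a_3y=x^3$ we have $(2y+a_1x+a_3)^2=4x^3+(a_1x+a_3)^2$. The right side vanishes at $x=-1$ exactly when $(a_3-a_1)^2=4$, and we take $a_1=a$, $a_3=a+2$. A point $(-2,\tau)$ lies on the curve when $\tau^2-2a\tau+(a+2)\tau=\tau^2-(a-2)\tau=-8$, that is, $a=2+\tau+8/\tau$. The choice $\tau=2$ gives (1).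

Now let $\tau=5^k$, $k\ge1$, and
$$a=2+\tau+\frac8\tau,\qquad E_a:\ y^2+axy+(a+2)y=x^3,\qquad P_\tau=(-2,\tau).$$
Here $\tau+8/\tau\ge2\sqrt8>4$, so $a>6$. The discriminant is
$$(a+2)^3\bigl(a^3-27(a+2)\bigr)=(a+2)^3(a-6)(a+3)^2\ne0.$$

**Step 1: descent coordinates.** The purpose is to bring $E_a$ to the shape of Lemma 1. Put $\xi=x+1$, $\eta=2y+ax+a+2$. Since $ax+a+2=a\xi+2$,
$$\eta^2=4(\xi-1)^3+(a\xi+2)^2=\xi\bigl(4\xi^2+(a^2-12)\xi+4a+12\bigr). \tag{11}$$
With $X=4\xi$, $Y=4\eta$ this becomes
$$Y^2=X\bigl(X^2+(a^2-12)X+16(a+3)\bigr). \tag{12}$$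

**Step 2: $P_\tau$ has infinite order.** At $P_\tau$ we have $X=-4$ and $\eta=2\tau-a+2=\tau-8/\tau\neq0$. The duplication formula on (12) gives
$$X(2P_\tau)=\frac{(16-16(a+3))^2}{4\cdot16\,\eta^2}=\Bigl(\frac{2(a+2)}{\eta}\Bigr)^2=\Bigl(\frac{2(\tau^2+4\tau+8)}{\tau^2-8}\Bigr)^2 .$$
With $X'=\tau^2X$, $Y'=\tau^3Y$, (12) becomes $Y'^2=X'\bigl(X'^2+\tau^2(a^2-12)X'+16\tau^4(a+3)\bigr)$, which has integer coefficients because $\tau a\in\mathbb Z$. If $2P_\tau$ were torsion, then $X'(2P_\tau)$ would be an integer by Nagell–Lutz (note $2P_\tau\ne O$). So $\tau^2-8$ would divide $2\tau(\tau^2+4\tau+8)$. Now $\tau^2-8$ is odd and prime to $5$, hence prime to $2\tau$, and $\tau^2+4\tau+8=(\tau^2-8)+4(\tau+4)$. So $\tau^2-8$ would divide $\tau+4$. But $\tau\ge5$ gives $\tau^2-8\ge5\tau-8>\tau+4>0$, a contradiction.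

A less explicit route gives this for all but finitely many $k$, which is enough for Theorem B(2). By Mazur's theorem a rational torsion point has order at most $12$. For each $m\le12$ the division polynomial value $\psi_m(P_\tau)\in\mathbb Z[\tau,\tau^{-1}]$ is not identically zero, since at $\tau=2$ the point has infinite order. So it vanishes for only finitely many $\tau$.

**Step 3: the square class.** Since $4$ is a square, $X(Q)$ and $\xi(Q)$ have the same square class. Lemma 2 on (12), with $\xi(P_\tau)=-1$, gives $\xi(nP_\tau)=-u^2$, $u\in\mathbb Q^*$, for every odd $n$.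

**Step 4: primes $p\equiv3\pmod4$.** The purpose is again $v_p(y)=0$ for $Q=nP_\tau$, $n$ odd. As $p\ne5$, we have $a\in\mathbb Z_p$. Also $y\neq0$: the only zero of $y$ is $(0,0)$, a triple zero and hence a 3-torsion point. Suppose $v_p(y)\ne0$. If $x\notin\mathbb Z_p$, then $v_p(\xi)<0$ and (11) reads
$$\Bigl(\frac{\eta}{2\xi}\Bigr)^2=\xi\Bigl(1+\frac{a^2-12}{4}\,\xi^{-1}+(a+3)\,\xi^{-2}\Bigr)$$
with bracket in $1+p\mathbb Z_p$, so $\xi$ is a square in $\mathbb Q_p$. If $x\in\mathbb Z_p$, then $y\in\mathbb Z_p$ by the monic equation $y^2+(ax+a+2)y-x^3=0$, so $v_p(y)>0$. Then $p\mid y(y+ax+a+2)=x^3$, so $p\mid x$, and $\xi\in1+p\mathbb Z_p$ is a square. Either way $-u^2$ is a square in $\mathbb Q_p^*$, which is impossible.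

**Step 5: the sign.** The purpose is $y>0$. We have $x=-1-u^2<-1$, $\ y(Q)y(-Q)=-x^3>0$, and $y(Q)+y(-Q)=-(ax+a+2)$. If $ax+a+2\ge0$, then $0\le ax+a+2=2+a(x+1)<2$, so $\eta^2=4x^3+(ax+a+2)^2<-4+4=0$, a contradiction. So the sum is positive and both values of $y$ are positive. Hence $y(nP_\tau)$ is a sum of two squares for every odd $n$.

**Step 6: an integral equation.** The problem requires integer coefficients. The substitution $(x,y)\mapsto(\tau^2x,\tau^3y)$ turns $E_a$ into
$$y^2+(\tau^2+2\tau+8)\,xy+\tau^2(\tau^2+4\tau+8)\,y=x^3,$$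
since $\tau a=\tau^2+2\tau+8$ and $\tau^3(a+2)=\tau^2(\tau^2+4\tau+8)$. It multiplies all $y$-coordinates by $\tau^3=5^{3k}$. This is a sum of two squares, and products of sums of two squares are sums of two squares. So the integral curve, with the image of $P_\tau$, is a counterexample in which all odd $n$ are counted.

**Step 7: infinitely many $j$-invariants.** For $y^2+a_1xy+a_3y=x^3$ one has $c_4=a_1(a_1^3-24a_3)$, so
$$j(E_a)=\frac{a^3\bigl(a^3-24(a+2)\bigr)^3}{(a+2)^3(a-6)(a+3)^2}.$$
The numerator has degree $12$ in $a$ and the denominator degree $6$, so this is a non-constant rational function of $a$ and takes each value only finitely often. The values $a=2+\tau+8/\tau$ for $\tau=5^k$ are pairwise distinct, because $\tau+8/\tau$ is increasing for $\tau\ge\sqrt8$. Hence infinitely many $j$-invariants occur. $\blacksquare$
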